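# Contractible continua homeomorphic to their squares

## Two counting theorems and what they say

**Theorem 1.** There are, up to homeomorphism, exactly $\mathfrak c=2^{\aleph_0}$ contractible continua $X$ with $X\times X\cong X$, and exactly $\mathfrak c$ contractible Peano continua $X$ with $X\times X\cong X$.

**Theorem 2.** The contractible continua $X\cong X\times X$ split into four disjoint classes:

1. absolute retracts: exactly $2$ homeomorphism classes (the point and the Hilbert cube);
2. locally contractible but not absolute retracts: exactly $\mathfrak c$;
3. Peano but not locally contractible: exactly $\mathfrak c$;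
4. not Peano: exactly $\mathfrak c$.

Moreover, in 2–4 one can find $\mathfrak c$ examples which even satisfy $X\cong X^\omega$.

Everything takes place in ZFC. The question answered by Theorem 1 comes from Jan Dudák and Benjamin Vejnar, "Compact spaces homeomorphic to their respective squares", arXiv:2401.07633 (2024). We fix the words first.

**Definition (continua).** A *continuum* is a compact connected metrizable space. A *Peano continuum* is a locally connected continuum. A space $X$ is *homeomorphic to its square* if $X\times X\cong X$.

**Definition (local contractibility).** A space is *locally contractible* if every neighbourhood $U$ of a point $x$ contains a neighbourhood $V$ of $x$ such that the inclusion $V\hookrightarrow U$ is homotopic in $U$ to a constant map. We then say that $V$ contracts in $U$.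

Compact polyhedra are locally contractible, since each point has small star neighbourhoods. The space $V$ need not contract in itself, and this freedom will be used.

**Definition (absolute retract).** A metrizable space is an *absolute retract* (AR) if it is a retract of every metrizable space that contains it as a closed subset.

We recall the textbook facts: contractible compact polyhedra and the Hilbert cube $[0,1]^\omega$ are ARs, countable products of ARs are ARs, and every AR is contractible and locally contractible. Two further results are quoted. Van Mill's theorem says that a compact metrizable AR homeomorphic to its square is either a single point or homeomorphic to the Hilbert cube. Borsuk showed that there is a contractible and locally contractible continuum that is not an AR, so class 2 is not excluded from the start.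

Why do the four classes partition everything? A locally contractible space is locally connected: if $U$ is open and $V\ni x$ contracts in $U$, then every point of $V$ is joined inside $U$ to one and the same point, so $V$ lies in one path component of $U$. Hence the path components of open sets are open. So
$$\text{AR}\ \Longrightarrow\ \text{locally contractible}\ \Longrightarrow\ \text{Peano}$$
for contractible continua, and the classes 1–4 are the successive differences along this chain.

Two parts of the theorems need no further work. First, class 1 is van Mill's theorem, together with the remark that the point and $[0,1]^\omega$ are contractible continua homeomorphic to their squares. Second, the upper bound $\mathfrak c$ holds in all cases: every compact metrizable space embeds as a closed subset of $[0,1]^\omega$, and since $[0,1]^\omega$ has a countable base, it has at most $2^{\aleph_0}$ open sets, hence at most $\mathfrak c$ closed sets. **Only lower bounds remain.** We must produce $\mathfrak c$ pairwise non-homeomorphic spaces in each of the classes 2, 3, 4.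

## Infinite powers and the first examples by hand

The interval is not homeomorphic to its square: removing an interior point disconnects $[0,1]$, and removing a point never disconnects $[0,1]^2$. The easy way to force $X\cong X\times X$ is to take an infinite power.

**Lemma 3.** Let $A=\prod_iA_i$ be a countable product of contractible continua, and let $X=A^\omega$. Then $X$ is a contractible continuum with $X\cong X\times X$ and $X\cong X^\omega$. If all $A_i$ are locally connected, so is $X$. If all $A_i$ are locally contractible, so is $X$.

*Proof.* A countable product of compact connected metrizable spaces is again one. Contractions of the factors, performed simultaneously in all coordinates, contract the product. Since $\omega\sqcup\omega$ and $\omega\times\omega$ are countably infinite, permuting coordinates gives $A^\omega\times A^\omega\cong A^\omega$ and $(A^\omega)^\omega\cong A^\omega$.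

Write $X=\prod_iY_i$, where each $Y_i$ is one of the $A_j$, and consider a basic neighbourhood $\prod_{i\le r}U_i\times\prod_{i>r}Y_i$ of a point $x$. If the factors are locally connected, choose connected neighbourhoods $V_i\subset U_i$ of $x_i$; since the $Y_i$ are connected, $\prod_{i\le r}V_i\times\prod_{i>r}Y_i$ is a connected neighbourhood. If the factors are locally contractible, choose $V_i$ contracting in $U_i$; then $\prod_{i\le r}V_i\times\prod_{i>r}Y_i$ contracts in the given neighbourhood, because each $Y_i$ with $i>r$ is contractible in itself. $\square$

To obtain contractible factors we use cones. For a compact metrizable $A$ put $C(A)=A\times[0,1]/A\times\{1\}$, write its points as $(a,t)$, and identify $A$ with $A\times\{0\}$. The cone is compact and Hausdorff and is a continuous image of $A\times[0,1]$, so it is metrizable. Sliding $t$ to $1$ contracts it. By compactness of $A$, each neighbourhood of the apex contains a sub-cone $\{t\ge s\}$ with $s<1$.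

**Example (not Peano).** Let $T=C(\{0\}\cup\{1/j:j\ge1\})$. Take $t<t''<1$. In the neighbourhood $(\{0\}\cup\{1/j\})\times[0,t'')$ of $(0,t)$, each piece $\{1/j\}\times[0,t'')$ is open and closed, and the points $(1/j,t)$ converge to $(0,t)$. So no neighbourhood of $(0,t)$ inside this set is connected, and $T$ is not locally connected. The space $T^\omega$ is a contractible continuum homeomorphic to its square. It is not locally connected, because local connectedness passes to the image of a continuous open map, and the projection $T^\omega\to T$ is open.

**Example (Peano, not locally contractible).** Fix a point $v\in S^1$ and let $H\subset(S^1)^\omega$ be the set of points with at most one coordinate different from $v$. This is a sequence of circles $H^{(j)}$ glued at $w=(v,v,\dots)$ and shrinking to $w$. Each circle is a retract of $H$, by the $j$-th coordinate. We shall see in Lemma 4 that $H$ is a Peano continuum; then so is $C(H)$, as a quotient of the locally connected compactum $H\times[0,1]$, and $C(H)^\omega$ is a contractible Peano continuum homeomorphic to its square. It is not locally contractible. To see this, write it as $C(H)\times Z$, fix $z\in Z$, and let $U=H\times[0,\frac12)\times Z$. A neighbourhood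 $V\subset U$ of $((w,0),z)$ contains $H^{(m)}\times\{0\}\times\{z\}$ for some $m$. If $V$ contracted in $U$, then the composition $H^{(m)}\hookrightarrow V\hookrightarrow U\to H\to H^{(m)}$, which is the identity of a circle, would be null-homotopic.

So classes 3 and 4 are nonempty. What is missing is a way to build many such spaces and to tell them apart.

## Cones over Moore spaces all give the Hilbert cube

A set of primes is a convenient label, since there are $2^{\aleph_0}$ nonempty sets of primes. To record a prime in a space, use torsion.

**Definition (Moore space).** For a prime $p$, let $L_p$ be the circle with a 2-cell attached by a map of degree $p$. It is a compact connected 2-dimensional polyhedron.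

For instance, $L_2$ is the projective plane. The cellular cochain complex with coefficients $\mathbb Z/q$ is $\mathbb Z/q\xrightarrow{0}\mathbb Z/q\xrightarrow{p}\mathbb Z/q$, so for primes $p,q$
$$H^n(L_p;\mathbb Z/q)=0\ \ (n\ge1,\ q\ne p),\qquad H^1(L_p;\mathbb Z/p)\cong H^2(L_p;\mathbb Z/p)\cong\mathbb Z/p. \tag{1}$$

The first thing to try is $\big(\prod_{p\in P}C(L_p)\big)^\omega$ for a nonempty set $P$ of primes. By Lemma 3 it is a contractible continuum homeomorphic to its square. But it does not depend on $P$: each $C(L_p)$ is a contractible compact polyhedron, hence an AR, so the countable product is an AR, and by van Mill's theorem it is the Hilbert cube. Although the links at points of $C(L_p)$ remember $p$, the infinite product forgets them.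

Two lessons follow. The invariant must be local, because our spaces are contractible and carry no global cohomology. And the torsion must sit in every neighbourhood of some point, so that it cannot be absorbed. The Hawaiian-type space $H$ shows how to do this: let infinitely many copies of $L_p$ shrink to a point.

## Čech cohomology of compacta: the facts in use

From now on $H^*$ is Čech (equivalently Alexander–Spanier, or sheaf) cohomology of compact metrizable spaces and pairs, with coefficients in a field $F=\mathbb Z/q$. The following standard facts can be found in Spanier, *Algebraic Topology*, Ch. 6, and Bredon, *Sheaf Theory*, Ch. II, in particular §§12, 15.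

1. (F1) Homotopy invariance; exact sequences of pairs; agreement with singular cohomology on compact polyhedra; vanishing above the covering dimension.
2. (F2) Continuity: $H^n(\varprojlim X_i)=\varinjlim H^n(X_i)$ for inverse sequences of compacta.
3. (F3) The Mayer–Vietoris sequence for two compact sets.
4. (F4) $H^n(X,A)\cong H^n_c(X\setminus A)$ for compact pairs, and $H^n_c$ of a topological sum is the direct sum.
5. (F5) Künneth over a field: $H^*((X,A)\times(Y,B))\cong H^*(X,A)\otimes H^*(Y,B)$, where $(X,A)\times(Y,B)=(X\times Y,\ A\times Y\cup X\times B)$.

For a first illustration of (F4), $H^n_c((0,1))\cong H^n([0,1],\{0,1\})$ is $F$ for $n=1$ and $0$ otherwise. We also use a trivial remark constantly: if a composition $A\xrightarrow{i}K\xrightarrow{r}A$ is the identity, then $i^*r^*=\mathrm{id}$, so $r^*$ embeds $H^n(A)$ into $H^n(K)$.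

## Moore spaces shrinking to a point

**Definition (cluster).** Let $L$ be a compact connected polyhedron with a vertex $v$. Put
$$W(L)=\{x\in L^\omega: x_j\ne v\text{ for at most one }j\},\qquad w=(v,v,\dots),$$
with coordinates numbered $j=1,2,\dots$. Put $L^{(j)}=\{x\in W(L):x_i=v\ \forall i\ne j\}\cong L$ and $W^{\ge m}=\{x\in W(L):x_j=v\ \forall j<m\}\cong W(L)$. Write $W_p=W(L_p)$.

For example, $W(S^1)=H$. The set $W(L)$ is closed in $L^\omega$, because having two coordinates different from $v$ is an open condition; so it is compact. It is the union of the $L^{(j)}$, all containing $w$, so it is connected. The $j$-th coordinate is a retraction $W(L)\to L^{(j)}$.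

**Lemma 4.** Every point $x\ne w$ of $W(L)$ has arbitrarily small compact contractible neighbourhoods. The point $w$ has arbitrarily small compact neighbourhoods that deformation retract onto some $W^{\ge m}\cong W(L)$. Moreover $W(L)$ is a Peano continuum.

*Proof.*

**Step 1 (points other than $w$).** The aim is to see that they are polyhedral points. If $x_j\ne v$, then $\{x_j\neq v\}$ is an open subset of $W(L)$, and it equals $L^{(j)}\setminus\{w\}$, an open subset of a polyhedron. So $x$ has arbitrarily small compact contractible neighbourhoods (closed stars), with connected interiors (open stars).

**Step 2 (the point $w$).** The aim is to describe explicit neighbourhoods. A basic neighbourhood of $w$ restricts only coordinates $j<m$ for some $m$, so it contains $W^{\ge m}$. Let $D_j\subset L^{(j)}$ be a small closed star of $w$ for $j<m$, and put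
$$N=W^{\ge m}\cup\bigcup_{j<m}D_j. \tag{2}$$
This set is compact. It contains the open set $\{x\in W(L):x_j\in\operatorname{int}D_j\ \forall j<m\}$: such an $x$ either has $x_j=v$ for all $j<m$ and lies in $W^{\ge m}$, or has exactly one nontrivial coordinate $x_j$ with $j<m$ and lies in $D_j$. So $N$ is a neighbourhood of $w$, as small as we like. The finitely many closed sets $W^{\ge m}$ and $D_j$ meet pairwise only in $w$. Keep $W^{\ge m}$ fixed and contract each star $D_j$ to $w$ along segments, with $w$ fixed; these homotopies fit together and deformation retract $N$ onto $W^{\ge m}$.

**Step 3 (local connectedness).** The open sets $W^{\ge m}\cup\bigcup_{j<m}\operatorname{int}D_j$, where $\operatorname{int}D_j$ is the open star, are unions of connected sets through $w$, hence connected. With Step 1 this gives small connected open neighbourhoods at every point. $\square$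

**Lemma 5.** If $q\ne p$ is prime, then $H^n(W_p;\mathbb Z/q)=0$ for all $n\ge1$.

*Proof.* The projection of $W_p$ to the first $m$ coordinates has as image the finite wedge of $m$ copies of $L_p$, and $W_p$ is the inverse limit of these wedges, with bonding maps that collapse the last copy. By (F2), $H^n(W_p;\mathbb Z/q)=\bigoplus_jH^n(L_p;\mathbb Z/q)$ for $n\ge1$, which is $0$ by (1). $\square$

## A local property that reads off the prime

Let $Y_p=C(W_p)$. It is a contractible continuum, and it is Peano as a continuous image of the Peano continuum $W_p\times[0,1]$. For a nonempty set $P$ of primes put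
$$X_P=\Big(\prod_{p\in P}Y_p\Big)^\omega. \tag{3}$$
By Lemma 3, $X_P$ is a contractible Peano continuum with $X_P\cong X_P\times X_P$ and $X_P\cong X_P^\omega$.

**Definition (property $(\ast_q)$).** For a prime $q$, a space $X$ satisfies $(\ast_q)$ if every point of $X$ has arbitrarily small compact neighbourhoods $K$ with $H^n(K;\mathbb Z/q)=0$ for all $n\ge1$.

This is a topological property. Polyhedra satisfy it for every $q$, by closed stars. The space $H$ fails it for every $q$: a neighbourhood of $w$ contains a circle $H^{(m)}$, which is a retract of $H$, so $H^1$ of the neighbourhood is nonzero. We now check that $(\ast_q)$ survives infinite products, and that its failure does too.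

**Lemma 6.** (i) A countable product of contractible continua satisfying $(\ast_q)$ satisfies $(\ast_q)$. (ii) If $p\ne q$, then $Y_p$ satisfies $(\ast_q)$. Consequently $X_P$ satisfies $(\ast_q)$ whenever $q\notin P$.

*Proof.* (i) In $\prod Y_i$ use $K=\prod_{i\le r}K_i\times\prod_{i>r}Y_i$, where $K_i$ is a small compact neighbourhood with $H^n(K_i;\mathbb Z/q)=0$ for $n\ge1$. These are arbitrarily small neighbourhoods. Since $\prod_{i>r}Y_i$ is contractible, $K\simeq\prod_{i\le r}K_i$, and (F5) gives $H^n(K;\mathbb Z/q)=0$ for $n\ge1$.

(ii) At the apex use the contractible sub-cones $\{t\ge s\}$. At $(x,t)$ with $t<1$ use $N\times[a,b]$, where $[a,b]$ is a small neighbourhood of $t$ in $[0,1)$ and $N$ is a small neighbourhood of $x$ from Lemma 4. Then $H^n(N\times[a,b])=H^n(N)$, and $N$ is either contractible or homotopy equivalent to $W_p$. In both cases $H^n(N;\mathbb Z/q)=0$ for $n\ge1$, in the second case by Lemma 5. $\square$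

**Lemma 7.** Let $X=Y_p\times Z$ with $Z$ a nonempty space. Then $X$ fails $(\ast_p)$, and $X$ is not locally contractible.

*Proof.* Pick $z\in Z$ and put
$$x=((w,0),z),\qquad U=\big(W_p\times[0,\tfrac12)\big)\times Z ,$$
an open neighbourhood of $x$.

**Step 1 (a copy of $L_p$ in every neighbourhood).** This step locates the torsion. Let $V\subset U$ be any neighbourhood of $x$. By the product topology and the form of the neighbourhoods of $w$, $V$ contains $W^{\ge m}\times\{0\}\times\{z\}$ for some $m$, hence $L^{(m)}\times\{0\}\times\{z\}$. The composition
$$L^{(m)}\hookrightarrow V\subset U\xrightarrow{\ \text{proj}\ }W_p\xrightarrow{\ x_m\ }L^{(m)} \tag{4}$$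
is the identity.

**Step 2 (failure of $(\ast_p)$).** We show that $U$ contains no good neighbourhood. If $V=K$ is compact, then (4) embeds $H^1(L_p;\mathbb Z/p)\ne0$ into $H^1(K;\mathbb Z/p)$. So no compact neighbourhood $K\subset U$ of $x$ has vanishing $H^1$.

**Step 3 (failure of local contractibility).** We show that no $V$ contracts in $U$. If it did, then (4) would be null-homotopic, that is, $\mathrm{id}_{L_p}$ would be null-homotopic, contradicting $H^1(L_p;\mathbb Z/p)\ne0$. $\square$

*Proof of Theorem 1.* If $p\in P$, then $X_P=Y_p\times Z$, where $Z$ is the product of the remaining factors. So by Lemmas 6 and 7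
$$P=\{p\text{ prime}:X_P\text{ fails }(\ast_p)\}. \tag{5}$$
Hence $X_P\cong X_{P'}$ implies $P=P'$. There are $2^{\aleph_0}$ nonempty sets of primes, so there are at least $\mathfrak c$ contractible Peano continua homeomorphic to their squares. With the upper bound $\mathfrak c$, both numbers are exactly $\mathfrak c$. $\blacksquare$

## Classes 3 and 4

*Class 3.* The spaces $X_P$ are Peano, and by Lemma 7 they are not locally contractible. They are pairwise non-homeomorphic by (5). So class 3 has exactly $\mathfrak c$ members up to homeomorphism, and the $X_P$ satisfy $X_P\cong X_P^\omega$.

*Class 4.* We spoil local connectedness with the fan $T$ from the first examples, without disturbing $(\ast_q)$. Consider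
$$X_P\times T^\omega\cong\Big(\prod_{p\in P}Y_p\times T\Big)^\omega .$$
By Lemma 3 it is a contractible continuum homeomorphic to its square and to its $\omega$-th power. It is not locally connected: the projection to $T$ is open and $T$ is not locally connected. The fan satisfies $(\ast_q)$ for every $q$: at the apex use sub-cones, and elsewhere use $N'\times[a,b]$ with $N'$ compact and zero-dimensional, so that $H^n(N'\times[a,b])=H^n(N')=0$ for $n\ge1$ by (F1). Hence for $q\notin P$ Lemma 6 shows that $X_P\times T^\omega$ satisfies $(\ast_q)$. For $p\in P$ the space again has the form $Y_p\times Z$, so it fails $(\ast_p)$ by Lemma 7. Thus $P$ is recovered from the homeomorphism type, and class 4 has exactly $\mathfrak c$ members.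

## Spreading the torsion over unbounded degrees

For class 2 the method just used is not merely inapplicable; it contradicts what we want. The proof that $(\ast_p)$ fails rests on (4), a factorization of $\mathrm{id}_{L_p}$ through $V\subset U$, and Step 3 of Lemma 7 shows that such factorizations for all $V$ rule out local contractibility. In a locally contractible space, a cohomology class of positive degree cannot be held at a single point in this way.

The remedy has two parts. Replace the point by a large compact set, and replace one degree by infinitely many: find a compact $K$ such that every compact $M\supset K$ inside a suitable open set $U$ has nonzero mod $p$ cohomology in unboundedly many degrees. Local contractibility says nothing about neighbourhoods of a large compact set. The mod $q$ cohomology, for $q\ne p$, should stay in bounded degrees.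

Here is the pattern with cubes. Over height $t=0$ put the whole Hilbert cube $[0,1]^{\mathbb N}$. Over the heights $\frac1{k+1}\le t\le\frac1k$ put only the boundary of the box $[\frac1{k+1},\frac1k]\times[0,1]^k\times\{(0,0,\dots)\}$, which is a sphere $S^k$. A small neighbourhood of a point at height $0$ constrains only the first $r$ coordinates. The coordinate $y_{r+1}$ is free, so we may push it to an end of $[0,1]$; the point is then on the boundary of every relevant box, and $t$ can be lowered to $0$ without leaving the space. So the spheres $S^k$ do not obstruct local contractibility at height $0$. But these spheres have cohomology modulo every prime. To see only $p$, we replace the pair $([0,1],\{0,1\})$ of coordinate spaces by the pair $(C(L_p),L_p)$, whose cohomology modulo $q\neq p$ vanishes. This gives a torsion variant of Borsuk's construction.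

**Definition (the compacta $B_p$ and $E$).** Fix $p$; let $L=L_p$, $\Lambda=C(L)\supset L$, and let $b$ be a vertex of $L$. In $[0,1]\times\Lambda^{\mathbb N}$, with points $(t,y)$, $y=(y_1,y_2,\dots)$, put for $k\ge1$
$$X_0=\{t=0\},\qquad C_k=\{(t,y):\tfrac1{k+1}\le t\le\tfrac1k,\ y_i=b\ \forall i>k\},$$
$$\partial C_k=\{(t,y)\in C_k:t\in\{\tfrac1{k+1},\tfrac1k\}\text{ or }y_i\in L\text{ for some }i\le k\},$$
$$B=B_p=X_0\cup\bigcup_k\partial C_k\ \subset\ E=X_0\cup\bigcup_kC_k .$$

For $k=1$, the set $C_1$ is a copy of $[\frac12,1]\times\Lambda$, and $\partial C_1$ consists of its two ends together with $[\frac12,1]\times L$.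

The space $\Lambda$ is a contractible compact polyhedron of dimension 3. From $H^n(\Lambda,L)\cong\tilde H^{n-1}(L)$ and (1),
$$H^*(\Lambda,L;\mathbb Z/q)=0\ \ (q\ne p),\qquad H^3(\Lambda,L;\mathbb Z/p)\cong\mathbb Z/p. \tag{6}$$

**Lemma 8.** (i) $B$ and $E$ are compact. The set $E\setminus B$ is the disjoint union of the sets $C_k\setminus\partial C_k$, each of which is open in $E$. (ii) There is a retraction $r_k:B\to\partial C_k$. (iii) $H^{3k}(\partial C_k;\mathbb Z/p)\ne0$ for every $k\ge1$.

*Proof.* (i) Let a sequence of points of $E$ (respectively $B$) converge in $[0,1]\times\Lambda^{\mathbb N}$. Some subsequence lies in $X_0$, or in one $C_k$ (respectively $\partial C_k$), or in sets $C_{k_n}$ with $k_n\to\infty$. In the last case $t\to0$ and the limit lies in $X_0\subset B$. So both sets are closed. A point of $E\setminus B$ lies in some $C_k$ and not in $\partial C_k$. Conversely, a point of $C_k\setminus\partial C_k$ has $\frac1{k+1}<t<\frac1k$, so it lies in no $C_j$ with $j\ne k$ and not in $X_0$; hence it is not in $B$. The pieces are disjoint, and $C_k\setminus\partial C_k=(E\setminus B)\cap\{\frac1{k+1}<t<\frac1k\}$ is open in $E$.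

(ii) Put $r_k(t,y)=(t',y')$, where $t'$ is $t$ clamped to $[\frac1{k+1},\frac1k]$, $y_i'=y_i$ for $i\le k$, and $y'_i=b$ for $i>k$. This is continuous. If $t\notin(\frac1{k+1},\frac1k)$, then $t'$ is an endpoint, so the image is in $\partial C_k$. If $t\in(\frac1{k+1},\frac1k)$, then $(t,y)\in B$ forces $(t,y)\in\partial C_k$, and the point is fixed. Points of $\partial C_k$ are fixed in all cases.

(iii) By definition $(C_k,\partial C_k)\cong([0,1],\{0,1\})\times(\Lambda,L)^k$. By (F5), $H^{3k+1}(C_k,\partial C_k;\mathbb Z/p)$ contains $H^1([0,1],\{0,1\})\otimes H^3(\Lambda,L)^{\otimes k}\cong\mathbb Z/p$, so it is nonzero. Since $C_k$ is contractible and $3k\ge1$, the exact sequence of the pair gives $H^{3k}(\partial C_k;\mathbb Z/p)\cong H^{3k+1}(C_k,\partial C_k;\mathbb Z/p)$. $\square$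

## Local contractibility of $B_p$

**Lemma 9.** $B=B_p$ is locally contractible.

*Proof.*

**Step 1 (points with $t>0$).** The aim is to see that they cause no trouble. If $t>\frac1{k+1}$ at the point, then $B\cap\{t>\frac1{k+1}\}$ is a neighbourhood of it that is open in $\bigcup_{j\le k}\partial C_j$, because $\partial C_j\subset\{t\le\frac1{k+1}\}$ for $j>k$. This union is a compact polyhedron: it lies in $[0,1]\times\Lambda^k\times\{(b,b,\dots)\}$ and is a subcomplex of a product cell structure, in which $L$ is a subcomplex of $\Lambda$, $b$ is a vertex, and $[0,1]$ is subdivided at the points $1,\frac12,\dots,\frac1{k+1}$. Polyhedra are locally contractible.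

**Step 2 (setting up at $(0,a)$).** We choose the neighbourhoods. Let $U$ be a neighbourhood of $(0,a)$; we may assume
$$U=\{(t,y)\in B:t<\eta,\ y_i\in O_i\ (i\le r)\}$$
with $O_i\ni a_i$ open in $\Lambda$. For $i\le r$ choose open $O'_i\ni a_i$ that contract in $O_i$.

**Step 3 (one free coordinate, pushed into $L$).** Here we find an open $O'_{r+1}\ni a_{r+1}$ and a homotopy $g_s:O'_{r+1}\to\Lambda$ such that $g_0$ is the inclusion, $g_1\equiv e\in L$ is constant, and $g_s(O'_{r+1}\cap L)\subset L$ for all $s$.

If $a_{r+1}\notin L$, take $O'_{r+1}$ disjoint from $L$. The last condition is empty. Since $\Lambda$ is contractible and path connected, the inclusion is homotopic in $\Lambda$ to a constant map with value in $L$.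

If $a_{r+1}\in L$, take an open $D\ni a_{r+1}$ in $L$ with a contraction $d_s:D\to L$ of $D$ in $L$ to $a_{r+1}$. Put $O'_{r+1}=\{(l,\tau)\in\Lambda:l\in D,\ \tau<\frac12\}$ and $g_s(l,\tau)=(d_s(l),(1-s)\tau)$. Here $\tau$ is the cone coordinate; at $s=1$ the value is $(a_{r+1},0)\in L$, and points with $\tau=0$ stay in $L$.

**Step 4 (the smaller neighbourhood).** We make sure the free coordinate has index at most $k$. Let
$$V=\{(t,y)\in B:t<\eta',\ y_i\in O_i'\ (i\le r+1)\},\qquad 0<\eta'\le\min(\eta,\tfrac1{r+2}).$$
If $(t,y)\in V\cap C_k$, then $\frac1{k+1}\le t<\frac1{r+2}$, so $k\ge r+2$, and in particular $r+1\le k$.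

**Step 5 (contracting $V$ in $U$).** We concatenate three homotopies.

First, replace $y_{r+1}$ by $g_s(y_{r+1})$. For $t=0$ the point stays in $X_0$. For $(t,y)\in\partial C_k$ we have $r+1\le k$, so the coordinates with index $>k$ are untouched and the point stays in $C_k$. It stays in $\partial C_k$: either $t$ is an endpoint; or some $y_i\in L$ with $i\le k$, $i\ne r+1$, and this coordinate is unchanged; or $y_{r+1}\in L$, and then $g_s(y_{r+1})\in L$. At the end $y_{r+1}=e\in L$.

Second, replace $t$ by $(1-s)t$. A point of $C_k$ moves through sets $C_{k'}$ with $k'\ge k$, since $y_i=b$ for $i>k$ implies the same for $i>k'$; finally it reaches $X_0$. Since $y_{r+1}=e\in L$ and $r+1\le k'$, it always lies in $\partial C_{k'}$ or in $X_0$, hence in $B$.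

Third, we are in $X_0$, where all coordinates may move freely. Contract the coordinates $i\le r$ from $O'_i$ inside $O_i$, and the coordinates $i>r$ in $\Lambda$. The result is constant.

In the first two homotopies the coordinates $i\le r$ do not move and $t$ does not increase; in the third, $t=0$ and $y_i$ stays in $O_i$ for $i\le r$. So everything happens inside $U$. $\square$

For a nonempty set $P$ of primes put
$$Y'_p=C(B_p),\qquad X'_P=\Big(\prod_{p\in P}Y_p'\Big)^\omega. \tag{7}$$
The cone $Y'_p$ is a contractible continuum. It is locally contractible: at points with $t<1$ it is locally $B_p\times[0,1)$, and at the apex the small neighbourhoods $\{t>s\}$ contract in themselves. By Lemma 3, $X'_P$ is a contractible, locally contractible (hence Peano) continuum, homeomorphic to its square and to its $\omega$-th power. It remains to recover $P$, and to see that $X'_P$ is not an AR.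

## Compacta that can be enclosed in bounded cohomology

**Definition ($q$-finite, $q$-tame, $q$-base).** A compactum $K$ is *$q$-finite* if $H^n(K;\mathbb Z/q)=0$ for all sufficiently large $n$; the empty set is included. A compactum $X$ is *$q$-tame* if for all $K\subset U\subset X$ with $K$ compact and $U$ open there is a $q$-finite compact $M$ with $K\subset M\subset U$. A *$q$-base* of $X$ is a family $\mathcal K$ of $q$-finite compact subsets, closed under finite intersections, such that each point of $X$ has arbitrarily small neighbourhoods belonging to $\mathcal K$.

Being $q$-tame is a topological property. Every finite-dimensional compactum is $q$-finite and $q$-tame: take $M=K$. For a compactum that is not $q$-finite, let $S$ be the set of points in $\prod_{k\ge1}S^k$ with at most one coordinate different from the base point; each $S^k$ is a retract of $S$, so $H^k(S;\mathbb Z/q)\ne0$ for all $k\ge1$. The contractible space $C(S)$ is $q$-finite but not $q$-tame: for $K=S\times\{0\}$ and $U=S\times[0,\frac12)$, each compact $M$ between them retracts onto $K$ by projection to $S$. So tameness is a local condition that a contractible space can fail.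

**Lemma 10.** A compactum with a $q$-base is $q$-tame.

*Proof.* Let $K\subset U$ be given. Cover $K$ by the interiors of finitely many members of $\mathcal K$ contained in $U$, and let $M$ be their union (empty if $K$ is empty). Then $K\subset M\subset U$. We show by induction on $m$ that a union $K_1\cup\dots\cup K_m$ of members of $\mathcal K$ is $q$-finite. For $m\le1$ this is clear. For $m\ge2$ put $A=K_1\cup\dots\cup K_{m-1}$. Then $A\cap K_m=\bigcup_{j<m}(K_j\cap K_m)$ is a union of $m-1$ members, so $A$ and $A\cap K_m$ are $q$-finite by induction. In the exact sequence (F3)
$$H^{n-1}(A\cap K_m)\to H^n(A\cup K_m)\to H^n(A)\oplus H^n(K_m)$$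
the outer terms vanish for large $n$, so the middle one does. $\square$

For example, the Hilbert cube has a $q$-base for every $q$: take the products of closed intervals, all but finitely many equal to $[0,1]$, together with $\emptyset$. Nonempty members are contractible. So the Hilbert cube is $q$-tame for every $q$, and so, trivially, is the point.

**Lemma 11.** If $q\notin P$, then $X'_P$ is $q$-tame.

*Proof.* We construct a $q$-base for $X'_P$ and apply Lemma 10. Fix $p\ne q$ first.

**Step 1 (a candidate $q$-base for $B=B_p$).** We list the sets and check the set-theoretic conditions. Take

- (I) all compact subsets of $B\cap\{t>0\}$;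
- (II) all sets $K=\{(t,y)\in B:t\le\frac1M,\ y_i\in K_i\ (i\le r)\}$ with $K_i\subset\Lambda$ compact and integers $M>r\ge0$.

An intersection with a set of type (I) is of type (I). For two sets of type (II) with data $(M,r)$ and $(M',r')$, fill in $K_i=\Lambda$ where needed; the intersection is of type (II) with $\max(M,M')>\max(r,r')$ and the intersected $K_i$'s. Points with $t>0$ have small compact neighbourhoods of type (I). Points $(0,a)$ have small neighbourhoods of type (II): choose $K_i$ to be small compact neighbourhoods of $a_i$ for $i\le r$, and $M$ large.

**Step 2 (type (I) is $q$-finite).** This is a matter of dimension. A compact subset of $B\cap\{t>0\}$ lies in some $\bigcup_{j\le k}\partial C_j$, which is finite-dimensional, so (F1) applies.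

**Step 3 (type (II): fill in the boxes).** We show that passing from $B$ to $E$ does not change the cohomology mod $q$. Let $K$ be of type (II) and let $K^E=\{(t,y)\in E:t\le\frac1M,\ y_i\in K_i\ (i\le r)\}$. By Lemma 8(i), $K^E\setminus K$ is a topological sum of its parts in the sets $C_k\setminus\partial C_k$. If $k<M$, then $t>\frac1{k+1}\ge\frac1M$ there, so this part is empty. If $k\ge M$, then $t<\frac1k\le\frac1M$ holds automatically, and the part is
$$\big(\tfrac1{k+1},\tfrac1k\big)\times\prod_{i\le r}(K_i\setminus L)\times(\Lambda\setminus L)^{k-r},\qquad k-r\ge M-r\ge1 .$$
By (F4) and (F5), its compactly supported cohomology is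
$$H^*([0,1],\{0,1\})\otimes\bigotimes_{i\le r}H^*(K_i,K_i\cap L)\otimes H^*(\Lambda,L)^{\otimes(k-r)} ,$$
with at least one factor $H^*(\Lambda,L;\mathbb Z/q)$, which is $0$ by (6). This is where $M>r$ is used. By (F4), $H^*(K^E,K;\mathbb Z/q)$ is the direct sum of these groups, hence $0$, and the exact sequence of the pair gives $H^n(K;\mathbb Z/q)\cong H^n(K^E;\mathbb Z/q)$.

**Step 4 (type (II): the filled set is finite-dimensional up to homotopy).** We compute $K^E$. The homotopy $(t,y)\mapsto((1-s)t,y)$ stays in $E$, because a point of $C_k$ moves through sets $C_{k'}$ with $k'\ge k$ and then into $X_0$; and it stays in $K^E$, because $t$ only decreases. It deforms $K^E$ onto $\{0\}\times\prod_{i\le r}K_i\times\prod_{i>r}\Lambda\simeq\prod_{i\le r}K_i$, and this last product is a compact subset of $\Lambda^r$, of dimension at most $3r$. Hence $H^n(K;\mathbb Z/q)=0$ for $n>3r$. So the sets (I) and (II) form a $q$-base of $B$.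

**Step 5 (a $q$-base for $Y_p'$).** We pass to the cone. Take $\emptyset$, all $K\times[s,u]$ with $K$ in the $q$-base of $B$ and $0\le s\le u<1$, and all sub-cones $A_s=\{t\ge s\}$ with $0\le s<1$. Intersections are again of this form: two products meet in $(K\cap K')\times[\max(s,s'),\min(u,u')]$ or in $\emptyset$, a product meets $A_{s'}$ in $K\times[\max(s,s'),u]$ or in $\emptyset$, and $A_s\cap A_{s'}=A_{\max(s,s')}$. Each point has arbitrarily small neighbourhoods in the family. The members are $q$-finite, since $K\times[s,u]\simeq K$ and $A_s$ is contractible.

**Step 6 (a $q$-base for $X_P'$).** We pass to the product $X'_P=\prod Y_i$, where each $Y_i$ is some $Y'_p$ with $p\in P$, so $p\ne q$. Take all $\prod K_i$ with $K_i$ in the $q$-base of $Y_i$ for finitely many $i$ and $K_i=Y_i$ otherwise. Since $Y_i=A_0$ belongs to its own $q$-base, the family is closed under finite intersections; it contains arbitrarily small neighbourhoods of each point. A nonempty member is homotopy equivalent to a finite product of $q$-finite compacta, because the factors $Y_i$ are contractible. By (F5) such a product is $q$-finite: if the factors have no cohomology above degrees $n_1,\dots,n_m$, the product has none above $n_1+\dots+n_m$.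 $\square$

**Lemma 12.** If $p\in P$, then $X'_P$ is not $p$-tame.

*Proof.* Write $X'_P=Y_p'\times Z$ and fix $z\in Z$. Let
$$K=B_p\times\{0\}\times Z,\qquad U=B_p\times[0,\tfrac12)\times Z .$$
Here the middle factor is the cone coordinate of $Y'_p$. The set $K$ is compact, $U$ is open, and $K\subset U$. Suppose $K\subset M\subset U$ with $M$ compact. For each $k$ the composition
$$\partial C_k\hookrightarrow B_p\times\{0\}\times\{z\}\subset M\subset U\xrightarrow{\ \text{proj}\ }B_p\xrightarrow{\ r_k\ }\partial C_k$$
is the identity, by Lemma 8(ii). So $H^{3k}(\partial C_k;\mathbb Z/p)$, which is nonzero by Lemma 8(iii), embeds in $H^{3k}(M;\mathbb Z/p)$ for every $k$. Thus no such $M$ is $p$-finite. $\square$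

## Class 2

*End of the proof of Theorem 2.* By Lemmas 11 and 12,
$$P=\{p\text{ prime}:X'_P\text{ is not }p\text{-tame}\},$$
so the spaces $X_P'$ for distinct nonempty sets $P$ of primes are pairwise non-homeomorphic. By (7) and the remarks after it, they are contractible, locally contractible continua with $X'_P\cong X'_P\times X'_P$ and $X_P'\cong (X_P')^\omega$.

None of them is an AR. Otherwise van Mill's theorem would make $X'_P$ a point or a Hilbert cube, and both of these are $q$-tame for every prime $q$, as noted after Lemma 10. Since $P\ne\emptyset$, this contradicts Lemma 12.

So class 2 contains at least $\mathfrak c$ homeomorphism classes, and exactly $\mathfrak c$ by the upper bound. Class 1 was settled by van Mill's theorem, and classes 3 and 4 by the spaces $X_P$ and $X_P\times T^\omega$. $\blacksquare$
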